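\title{The chromatic number, the number of edges and the least adjacency eigenvalue of a graph}

\begin{abstract}
Let $G$ be a graph with $m\ge1$ edges, chromatic number $\chi$ and least adjacency eigenvalue $\lambda_n$. We prove the inequality
$\chi(\chi-1)\le (m+1-\lambda_n^2)+\sqrt{(m+1-\lambda_n^2)^2-4(\lambda_n^2-1)(\lambda_n^2-m)}$,
a conjecture posed in a paper of Tang and Elphick, and show that equality holds exactly for complete graphs and complete bipartite graphs, up to isolated vertices. The main tool is an identity that writes $m-\lambda_n^2$ as a sum of nonnegative terms indexed by pairs of vertices. The same identity gives a sharp lower bound on $m-\lambda_n^2$ for graphs that contain a clique of given size.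
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and simple. Let $G$ be a graph with $n$ vertices, $m$ edges, chromatic number $\chi=\chi(G)$, clique number $\omega=\omega(G)$ and adjacency matrix $A$, and let $\lambda_1\ge\dots\ge\lambda_n$ be the eigenvalues of $A$. We call $G$ \emph{non-empty} if $m\ge1$.

A large chromatic number costs edges, and so does a very negative eigenvalue:
\begin{equation}\label{eq:two}
\chi(\chi-1)\le 2m,\qquad \lambda_n^2\le m .
\end{equation}
The first bound is the outer part of the chain $\chi(\chi-1)\le(\lambda_1+1)\lambda_1\le 2m$ (Wilf; Wu and Elphick), and the second is due to Powers. The complete graph $K_k$ attains the first bound and has $\lambda_n=-1$. The complete bipartite graph $K_{a,b}$ has $\lambda_n=-\sqrt{ab}$, so it attains the second bound, and it has $\chi=2$. Each example is as far as possible from being extremal for the other bound, so one expects a single inequality in $\chi$, $m$ and $\lambda_n$ that improves both.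

With vertices in place of edges, the two bounds are $\chi\le n$ and $-\lambda_n\le n/2$, and a joint inequality is available (Fan, Yu and Wang; Tang and Elphick \cite{TE}): if $3\le\chi\le n-1$, then
\[
\chi\le\Bigl(\frac n2+1+\lambda_n\Bigr)+\sqrt{\Bigl(\frac n2+1+\lambda_n\Bigr)^2-4(\lambda_n+1)\Bigl(\lambda_n+\frac n2\Bigr)} .
\]
Replacing $\chi$, $n/2$ and $-\lambda_n$ by $\chi(\chi-1)$, $m$ and $\lambda_n^2$ produces inequality \eqref{eq:main} below. That \eqref{eq:main} holds for every non-empty graph is a conjecture posed in \cite{TE}. We prove it and determine the case of equality.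

\begin{theorem}\label{thm:main}
Every non-empty graph $G$ satisfies
\begin{equation}\label{eq:main}
\chi(\chi-1)\le (m+1-\lambda_n^2)+\sqrt{(m+1-\lambda_n^2)^2-4(\lambda_n^2-1)(\lambda_n^2-m)} .
\end{equation}
Equality holds if and only if, after deleting its isolated vertices, $G$ is a complete graph or a complete bipartite graph.
\end{theorem}

For graphs with $\omega=\chi$ we deduce \eqref{eq:main} from a sharp inequality about cliques, in which the chromatic number plays no role.

\begin{theorem}\label{thm:clique}
Let $r\ge2$, let $G$ be a graph that contains $K_r$, and put $\mu=-\lambda_n$. Then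
\begin{equation}\label{eq:clique}
m\ \ge\ \binom r2+\lambda_n^2-\frac{(r-1)\mu}{\mu+r-2}.
\end{equation}
Equality holds for $K_r$ with $p$ pendant edges attached at one vertex, for every $p\ge1$. In particular, $\lambda_n^2<m-\binom{\omega-1}{2}$ if $\omega\ge3$, and the constant $\binom{\omega-1}2$ is best possible.
\end{theorem}

Section~\ref{sec:overlap} removes the square root from \eqref{eq:main} and reduces the inequality to two tasks: bound $m-\lambda_n^2$ from below, and bound $m-\binom\chi2$ from below. The first task rests on the identity of Section~\ref{sec:identity}, which we apply to the whole graph there, to a clique in Section~\ref{sec:clique}, and to a dense critical subgraph in Section~\ref{sec:critical}. The second task rests on edge counts for critical graphs, including a theorem of Gallai, the one deep result that we quote. Section~\ref{sec:finish} combines the estimates.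

\section{The overlap form of the inequality}\label{sec:overlap}

From now on $G$ is non-empty, and
\[
k=\chi(G)\ge2,\qquad y=\binom k2,\qquad \mu=-\lambda_n .
\]
We use two elementary facts throughout.

\begin{itemize}
\item[(F1)] \emph{Rayleigh's principle:} $-\mu=\min_{x\ne0}x^TAx/x^Tx$. Taking $x$ supported on the vertex set of an induced subgraph shows that $\mu$ is at least the corresponding quantity for that subgraph. An edge is an induced $K_2$, with eigenvalues $\pm1$, so $\mu\ge1$.
\item[(F2)] A graph with chromatic number $r$ has at least $\binom r2$ edges: in a coloring with $r$ colors any two color classes are joined by an edge, for otherwise they could be merged.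
\end{itemize}

Define the \emph{excess} $e$, the \emph{deficit} $d$ and the \emph{overlap} $\sigma$ by
\[
e=m-y,\qquad d=m-\mu^2,\qquad \sigma=y+\mu^2-m=\mu^2-e=y-d .
\]
The bounds \eqref{eq:two} say that $e\ge0$ and $d\ge0$. To interpret $\sigma$, think of $y$ edges as paying for the chromatic number and of $\mu^2$ edges as paying for the eigenvalue. The disjoint union of $K_k$ and $K_{a,b}$ has $\mu^2=ab$ and $m=y+ab$: it pays both bills separately, and $\sigma=0$. In general $\sigma$ measures the saving from edges that serve both purposes.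

\begin{lemma}\label{lem:forms}
Inequality \eqref{eq:main} is equivalent to each of the following four inequalities, and equality in \eqref{eq:main} is equivalent to equality in each of them:
\begin{align}
d\,(y+\mu^2-1)&\ge y(y-1),\label{eq:formd}\\
e\,(y+\mu^2-1)&\ge \mu^2(\mu^2-1),\label{eq:forme}\\
\sigma\,(y+\mu^2-1)&\le y\mu^2,\label{eq:forms}\\
e\,d&\ge\sigma(\sigma-1).\label{eq:formp}
\end{align}
\end{lemma}

\begin{proof}
The right side of \eqref{eq:main} is $(d+1)+\sqrt{(d+1)^2+4(\mu^2-1)d}$, which is twice the larger root of $f(s)=s^2-(d+1)s-(\mu^2-1)d$. Since $\mu^2-1\ge0$ and $d\ge0$, the product of the roots is at most $0$, so the smaller root is at most $0<y$. The left side of \eqref{eq:main} is $2y$. Hence \eqref{eq:main} holds if and only if $f(y)\le0$, with equality if and only if $f(y)=0$, and $-f(y)=d(y+\mu^2-1)-y(y-1)$. This gives \eqref{eq:formd}. Now put $D=y\mu^2-\sigma(y+\mu^2-1)$. Substituting $d=y-\sigma$ and $e=\mu^2-\sigma$ gives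
\begin{align*}
d(y+\mu^2-1)-y(y-1)&=y\mu^2-\sigma(y+\mu^2-1)=D,\\
e(y+\mu^2-1)-\mu^2(\mu^2-1)&=\mu^2y-\sigma(y+\mu^2-1)=D,\\
ed-\sigma(\sigma-1)&=y\mu^2-\sigma(y+\mu^2)+\sigma=D,
\end{align*}
so all four inequalities say $D\ge0$.
\end{proof}

Forms \eqref{eq:formd} and \eqref{eq:forme} display \eqref{eq:main} as a refinement of each bound in \eqref{eq:two}, and form \eqref{eq:formp} shows that it is symmetric in $y$ and $\mu^2$. Form \eqref{eq:forms} bounds the overlap by $y\mu^2/(y+\mu^2-1)$, which is at least $1$ because $(y-1)(\mu^2-1)\ge0$. Both $K_k$ (where $\mu=1$, $e=0$) and $K_{a,b}$ (where $y=1$, $d=0$) have $\sigma=1$, and one might guess that $\sigma\le1$ always, which would prove \eqref{eq:main} at once. The guess is false: by Theorem~\ref{thm:clique}, $K_k$ with pendant edges at one vertex has $\sigma=(k-1)\mu/(\mu+k-2)$, and this exceeds $1$ when $k\ge3$ and $\mu>1$. A large overlap does occur, and by \eqref{eq:formp} what must be shown is that it forces a large excess. The next lemma makes this precise and eliminates $\mu$.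

\begin{lemma}[Criterion]\label{lem:crit}
Let $\gamma$ be a real number such that
\[
\sigma\le\gamma\qquad\text{and}\qquad e\,(y-\gamma)\ge\gamma(\gamma-1).
\]
Then \eqref{eq:main} holds. If at least one of the two hypotheses is strict, then \eqref{eq:main} is strict.
\end{lemma}

\begin{proof}
Let $\Phi(s)=e(y-s)-s(s-1)$, a strictly concave function. Since $d=y-\sigma$, form \eqref{eq:formp} says $\Phi(\sigma)\ge0$. We have $\sigma=\mu^2-e\ge1-e$, so $\sigma$ lies in the interval $[1-e,\gamma]$. At the endpoints, $\Phi(1-e)=e(y-1+e)+e(1-e)=ey\ge0$, and $\Phi(\gamma)\ge0$ by hypothesis. Concavity gives $\Phi(\sigma)\ge0$.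

Suppose $\Phi(\sigma)=0$. By strict concavity $\sigma$ is an endpoint. If $\sigma=\gamma$, then $\Phi(\gamma)=0$ and neither hypothesis is strict. If $\sigma=1-e<\gamma$, then $ey=0$, so $e=0$, $\gamma>1$ and $\Phi(\gamma)=-\gamma(\gamma-1)<0$, contrary to the hypothesis.
\end{proof}

\section{An identity for the deficit}\label{sec:identity}

An upper bound on $\sigma=y-d$ is a lower bound on the deficit $d=m-\mu^2$. The deficit vanishes for $K_{a,b}$, where the signs of the eigenvector for $-\mu$ recover the two parts and the matrix of adjacencies between the parts has rank one. In a general graph we split the vertices by these signs and measure the distance from this picture.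

Let $x$ be a unit eigenvector for $-\mu$. Put
\[
V_+=\{v:x_v\ge0\},\qquad V_-=\{v:x_v<0\},\qquad s_\pm=\sum_{v\in V_\pm}x_v^2 .
\]
Both $s_+$ and $s_-$ are positive, since otherwise all nonzero entries of $x$ have one sign and $x^TAx\ge0>-\mu$. An edge is \emph{inner} if both ends lie in $V_+$ or both lie in $V_-$, and \emph{cross} otherwise; $e_{\mathrm{in}}$ is the number of inner edges. With $M=\max(s_+,s_-)$ and $\theta=\mu/M$, define
\[
z=\sqrt\theta\,x,\qquad w_v=|z_v| .
\]
We call $w_v$ the \emph{weight} of $v$ and $\sum_{v\in U}w_v^2$ the \emph{mass} of a set $U$. The masses of the two sides are $\theta s_+$ and $\theta s_-$, so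
\begin{equation}\label{eq:mass}
\sum_{v\in V_+}w_v^2\le\mu,\qquad \sum_{v\in V_-}w_v^2\le\mu .
\end{equation}

\begin{lemma}\label{lem:id}
With $A_{uv}\in\{0,1\}$ the entries of $A$,
\begin{equation}\label{eq:id}
m-\mu^2=\sum_{uv\ \mathrm{inner\ edge}}(1+2w_uw_v)+\sum_{u\in V_+,\ v\in V_-}(A_{uv}-w_uw_v)^2 .
\end{equation}
\end{lemma}

\begin{proof}
Expand the squares and use $A_{uv}^2=A_{uv}$. The constant terms count every edge once and give $m$. The terms $w_u^2w_v^2$ give $\theta^2s_+s_-$. Since $z_uz_v=w_uw_v$ on inner edges and $z_uz_v=-w_uw_v$ on cross edges, the remaining terms give $2\sum_{uv\in E(G)}z_uz_v=z^TAz=-\theta\mu$. So the right side is $m-\theta\mu+\theta^2s_+s_-$. As $s_++s_-=1$, we have $s_+s_-=M(1-M)$, and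
\[
\theta\mu-\theta^2s_+s_-=\frac{\mu^2}{M}-\frac{\mu^2(1-M)}{M}=\mu^2 .\qedhere
\]
\end{proof}

The proof explains the scaling. The equation $\theta\mu-\theta^2s_+s_-=\mu^2$ has the two roots $\mu/s_+$ and $\mu/s_-$, and the smaller root is the one that also gives \eqref{eq:mass}.

\begin{example}\label{ex:id}
For $K_{a,b}$ take $x$ equal to $1/\sqrt{2a}$ on one part and $-1/\sqrt{2b}$ on the other. Then $\theta=2\sqrt{ab}$, so $w_uw_v=1$ on every edge, and every term of \eqref{eq:id} vanishes. For $K_3$ take $x=(2,-1,-1)/\sqrt6$. Then $\mu=1$, $\theta=3/2$ and the weights are $1,\frac12,\frac12$. The inner edge contributes $\frac32$, each cross edge contributes $\frac14$, and the total is $2=m-\mu^2$.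
\end{example}

All terms of \eqref{eq:id} are nonnegative, so any of them may be discarded. The crudest choice keeps only the $1$ for each inner edge:
\begin{equation}\label{eq:inner}
d\ \ge\ e_{\mathrm{in}}\ \ge\ 0 ,
\end{equation}
which contains Powers' bound. A finer choice keeps all pairs inside a set $W\subseteq V(G)$. Let $F=G[W]$ be the induced subgraph, with $m(F)$ edges and adjacency matrix $A_F$, let $z_W$ be the restriction of $z$ to $W$, put $W_\pm=W\cap V_\pm$, and set
\begin{equation}\label{eq:PQ}
P=\sum_{v\in W_+}w_v^2,\quad Q=\sum_{v\in W_-}w_v^2,\quad X=\sum_{v\in W_+}w_v,\quad Y=\sum_{v\in W_-}w_v .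
\end{equation}
Expanding the terms inside $W$ exactly as in the proof of Lemma~\ref{lem:id} gives
\begin{equation}\label{eq:local}
d\ \ge\ m(F)+z_W^TA_Fz_W+PQ .
\end{equation}

\subsection*{The model case: three colors and no triangle}

The whole method is visible when $k=3$: a coloring argument forces inner edges, which bounds $\sigma$, and the absence of $K_k$ forces excess edges.

\begin{proposition}\label{prop:three}
If $k=3$ and $G$ has no triangle, then \eqref{eq:main} holds strictly.
\end{proposition}

\begin{proof}
Here $y=3$. If there were no inner edge, then $V_+,V_-$ would be a $2$-coloring. So $e_{\mathrm{in}}\ge1$, and \eqref{eq:inner} gives $\sigma=3-d\le2$. A graph that is not bipartite contains an odd cycle, here of length at least $5$, so $m\ge5$ and $e\ge2$. With $\gamma=2$ the second hypothesis of Lemma~\ref{lem:crit} reads $e\ge2$. It is strict if $e\ge3$. If $e=2$, then $G$ is $C_5$ together with isolated vertices, its eigenvalues are $0$ or of the form $2\cos(2\pi j/5)>-2$, so $\mu^2<4$ and $\sigma=\mu^2-2<2$; now the first hypothesis is strict.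
\end{proof}

\subsection*{Counting inner edges in general}

\begin{lemma}\label{lem:quarter}
We have $\sigma\le\lfloor k^2/4\rfloor$, and the inequality is strict if $k\ge4$ is even.
\end{lemma}

\begin{proof}
Let $a=\chi(G[V_+])$ and $b=\chi(G[V_-])$. Coloring the two sides with disjoint sets of colors shows $a+b\ge k$. Choose integers $0\le a'\le a$ and $0\le b'\le b$ with $a'+b'=k$. By \eqref{eq:inner} and (F2),
\[
d\ge e_{\mathrm{in}}\ge\binom{a'}2+\binom{b'}2=\binom k2-a'b'\ge y-\lfloor k^2/4\rfloor ,
\]
and $\sigma=y-d$. Suppose equality holds and $k\ge4$ is even. Then $d=e_{\mathrm{in}}$ and $a'b'=k^2/4$, so $b\ge b'=k/2\ge2$ and $V_-$ contains an edge $uv$. All weights on $V_-$ are positive, so this edge contributes $1+2w_uw_v>1$ to \eqref{eq:id}, and $d>e_{\mathrm{in}}$, a contradiction.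
\end{proof}

\begin{corollary}\label{cor:many}
If $k\ge3$ and $e\ge k(k+2)/4$, then \eqref{eq:main} holds strictly.
\end{corollary}

\begin{proof}
Apply Lemma~\ref{lem:crit} with $\gamma=\lfloor k^2/4\rfloor$. If $k$ is even, then $y-\gamma=k(k-2)/4$ and $\gamma(\gamma-1)=k^2(k-2)(k+2)/16$, so the second hypothesis is exactly $e\ge k(k+2)/4$, and the first is strict by Lemma~\ref{lem:quarter}. If $k$ is odd, then $y-\gamma=(k-1)^2/4$ and $\gamma(\gamma-1)=(k^2-1)(k^2-5)/16$, so the second hypothesis holds strictly when $e>\frac{(k+1)(k^2-5)}{4(k-1)}$. This threshold is below $k(k+2)/4$, because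
\[
(k+1)(k^2-5)=k^3+k^2-5k-5<k^3+k^2-2k=k(k+2)(k-1).\qedhere
\]
\end{proof}

It remains to treat graphs with small excess, where nearly all edges are needed for the chromatic number. There the count of inner edges is too weak: for $K_3$ in Example~\ref{ex:id} it gives $d\ge1$, while $d=2$. Such a graph contains a dense $k$-chromatic subgraph on few vertices, and we apply \eqref{eq:local} to it. The densest possibility is a clique.

\section{Cliques}\label{sec:clique}

\subsection*{Proof of Theorem~\ref{thm:clique}}

\emph{The inequality.} Let $W$ induce $K_r$, use the notation \eqref{eq:PQ}, and put $h=r-1\ge1$. The adjacency matrix of a clique is $J-I$, with $J$ the all-ones matrix, so $z_W^TA_Fz_W=(X-Y)^2-P-Q$. By \eqref{eq:local},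
\begin{equation}\label{eq:sr}
\sigma_r:=\binom r2+\mu^2-m\ \le\ P+Q-PQ-(X-Y)^2 .
\end{equation}
Let $\varphi(s)=hs/(s+h-1)$ for $s\ge1$. Then $\varphi(1)=1$, and $\varphi$ is nondecreasing since $\varphi'(s)=h(h-1)/(s+h-1)^2$. The claim \eqref{eq:clique} is $\sigma_r\le\varphi(\mu)$.

Note that $P+Q-PQ=1-(1-P)(1-Q)$. If $(1-P)(1-Q)\ge0$, then $\sigma_r\le1\le\varphi(\mu)$. So an overlap above $1$ requires one side of the clique to have mass below $1$ and the other to have mass above $1$. The rest of the argument treats the two sides alike, so we may assume $P<1<Q$. The point is that such an imbalance is penalized: either $P$ is not too small, and then $PQ$ is large, or $P$ is very small, and then $X$ is far below $Y$.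

Since $Q>0$, the set $W_-$ is not empty and $|W_+|\le h$. The Cauchy--Schwarz inequality gives $X\le\sqrt{hP}$, and $Y\ge\sqrt Q$ because the weights are nonnegative.

If $hP\ge Q$, drop the square in \eqref{eq:sr}. As $Q>1$,
\[
\sigma_r\le Q-P(Q-1)\le Q-\frac{Q(Q-1)}h=\frac{Q(h+1-Q)}h\le\frac{hQ}{Q+h-1},
\]
where the last step holds because $(h+1-Q)(h-1+Q)=h^2-(Q-1)^2\le h^2$.

If $hP<Q$, then $Y-X\ge\sqrt Q-\sqrt{hP}>0$, so
\[
\sigma_r\le P+Q-PQ-\bigl(\sqrt Q-\sqrt{hP}\bigr)^2=-(Q+h-1)P+2\sqrt{hQ}\,\sqrt P\le\frac{hQ}{Q+h-1},
\]
using $-cs^2+2bs\le b^2/c$ for $c>0$ with $s=\sqrt P$.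

In both cases $\sigma_r\le\varphi(Q)$, and $\varphi(Q)\le\varphi(\mu)$ because $1<Q\le\mu$ by \eqref{eq:mass}. This is the only place in the paper where \eqref{eq:mass} is used; without it the argument gives only $\sigma_r\le r-1$.

\emph{The equality family.} Let $G$ be $K_r$ with $p\ge1$ pendant edges at a clique vertex $c$, so $m=\binom r2+p$. A pendant vertex, $c$ and another clique vertex induce a path on three vertices, whose least eigenvalue is $-\sqrt2$; hence $\mu\ge\sqrt2>1$ by (F1). Let $x$ be an eigenvector for $-\mu$. If $x_c=0$, then the restriction of $x$ to $G-c$ is an eigenvector of $G-c$ for $-\mu<-1$. But $G-c$ is $K_{r-1}$ together with isolated vertices, and all its eigenvalues are at least $-1$. So we may normalize $x_c=1$. The eigenvalue equation at a pendant vertex gives the entry $-1/\mu$. At a clique vertex $u\ne c$ it gives $(1-\mu)x_u=\sum_{v\in K_r}x_v$, so these $r-1$ entries are equal; then $-\mu x_u=1+(r-2)x_u$, that is, $x_u=-1/(\mu+r-2)$. The equation at $c$ reads $-\mu=-p/\mu-(r-1)/(\mu+r-2)$, or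
\begin{equation}\label{eq:family}
\mu^2=p+\frac{(r-1)\mu}{\mu+r-2}.
\end{equation}
Since $p=m-\binom r2$, this is equality in \eqref{eq:clique}.

\emph{The constant.} For $r=\omega\ge3$ we have $\mu/(\mu+r-2)<1$, so \eqref{eq:clique} gives $\mu^2<m-\binom\omega2+(\omega-1)=m-\binom{\omega-1}2$. The graphs of the family have clique number $r$, and $\mu^2\ge p$ by \eqref{eq:family}, so $\mu\to\infty$ as $p\to\infty$ and $m-\mu^2=\binom r2-\varphi(\mu)\to\binom{r-1}2$. Hence no larger constant is possible. \qed

\subsection*{Graphs with $\omega=\chi$}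

\begin{proposition}\label{prop:omega}
If $G$ contains $K_k$, then \eqref{eq:main} holds, with equality if and only if $G$ is a complete graph or a complete bipartite graph together with isolated vertices.
\end{proposition}

\begin{proof}
Let $k=2$, so $y=1$. Form \eqref{eq:formd} reads $d\mu^2\ge0$, which is true, with equality if and only if $m=\mu^2$. Complete bipartite graphs satisfy $m=\mu^2$. Conversely, let $m=\mu^2$ and delete the isolated vertices, which changes neither $m$ nor $\mu$. Since $G$ is bipartite, $A=\bigl(\begin{smallmatrix}0&B\\B^T&0\end{smallmatrix}\bigr)$ for a $0/1$ matrix $B$ without zero rows or columns, and the spectrum is symmetric about $0$, so both $\mu$ and $-\mu$ are eigenvalues. From $\sum_i\lambda_i^2=\operatorname{tr}A^2=2m=2\mu^2$ all other eigenvalues vanish. Thus $A$ has rank $2$ and $B$ has rank $1$. Nonzero $0/1$ vectors that are proportional are equal, so all rows of $B$ are equal, and the common row has no zero because $B$ has no zero column. So $G$ is complete bipartite.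

Let $k\ge3$. Theorem~\ref{thm:clique} with $r=k$ gives $\sigma\le(k-1)\mu/(\mu+k-2)$. Inserting this into form \eqref{eq:forms} and dividing by $\mu$, it suffices to show $(k-1)(y+\mu^2-1)\le y\mu(\mu+k-2)$, that is, $\psi(\mu)\ge0$ for
\[
\psi(s)=(y-k+1)s^2+y(k-2)s-(k-1)(y-1).
\]
Here $\psi(1)=(y-k+1)+y(k-2)-(k-1)y+(k-1)=0$, and $\psi$ is strictly increasing for $s\ge1$ because $y-k+1=\binom{k-1}2>0$ and $y(k-2)>0$. So \eqref{eq:main} holds, strictly if $\mu>1$. If $\mu=1$, form \eqref{eq:forme} reads $ey\ge0$, with equality if and only if $m=\binom k2$, which means that $G$ is $K_k$ together with isolated vertices. Those graphs have $\mu=1$ and $e=0$, so they give equality.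
\end{proof}

\section{Dense critical subgraphs}\label{sec:critical}

When $G$ has no $K_k$, a critical subgraph takes the place of the clique. A graph is \emph{$k$-critical} if its chromatic number is $k$ and every proper subgraph has smaller chromatic number. A minimal subgraph of $G$ with chromatic number $k$ is $k$-critical. A $k$-critical graph $H$ has minimum degree at least $k-1$: if $v$ had at most $k-2$ neighbors, a $(k-1)$-coloring of $H-v$ would extend to $v$. For critical graphs with few vertices a stronger edge count holds.

\begin{theorem}[Gallai \cite{Gallai}, as quoted in \cite{KY}]\label{thm:gallai}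
If $k\ge4$ and $k+2\le N\le2k-1$, then every $k$-critical graph on $N$ vertices has at least $\frac12\bigl((k-1)N+(N-k)(2k-N)\bigr)-1$ edges.
\end{theorem}

\begin{lemma}\label{lem:setup}
Let $k\ge4$ and suppose $G$ does not contain $K_k$. Let $W$ be the vertex set of a $k$-critical subgraph of $G$, let $F=G[W]$, and write $|W|=k+t$ and $e_F=m(F)-y$. Then:
\begin{itemize}
\item[(a)] $t\ge2$;
\item[(b)] every vertex of $F$ is non-adjacent to at most $t$ other vertices of $F$;
\item[(c)] $e\ge e_F\ge(k-1)t/2$;
\item[(d)] if $t\le k-1$, then $e_F\ge\varepsilon(t):=\frac12\bigl(t(2k-1-t)-2\bigr)$.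
\end{itemize}
\end{lemma}

\begin{proof}
The graph $F$ lies between the critical subgraph and $G$, so $\chi(F)=k$, $t\ge0$, and $F$ has minimum degree at least $k-1$. This gives (b), since $(k+t-1)-(k-1)=t$, and (c), since $m\ge m(F)\ge(k-1)(k+t)/2$.

For (a), if $t=0$, then $F$ needs $k$ colors on $k$ vertices and is $K_k$. Let $t=1$. If the complement of $F$ contained two disjoint edges or a triangle, then giving one color to each of the two pairs, or to the triple, and distinct colors to the other vertices would use $(k+1)-2=k-1$ colors. So the edges of the complement pairwise intersect and contain no triangle; hence some vertex lies on all of them, and deleting it from $F$ leaves $K_k$. Both cases are excluded.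

For (d), the range $2\le t\le k-1$ is the range of Theorem~\ref{thm:gallai} for $N=k+t$, and subtracting $y$ from its bound leaves $\frac12\bigl((k-1)t+t(k-t)\bigr)-1=\varepsilon(t)$.
\end{proof}

To use \eqref{eq:local} we must bound $z_W^TA_Fz_W$ from below, knowing only that non-adjacencies in $F$ are rare. If each vertex misses at most $T$ vertices, itself included, then an independent set has at most $T$ vertices. A side whose weight is spread over more than $T$ vertices therefore produces inner edges of positive weight, which compensate for the cross edges. The lemma below shows that $F$ lowers the deficit by at most $T(N-T)$, the amount that $K_{T,N-T}$ would.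

\begin{lemma}\label{lem:dense}
Let $W\subseteq V(G)$ have $N$ vertices, let $F=G[W]$, and let $T$ be an integer with $1\le T\le N/2$. If every vertex of $F$ is non-adjacent to at most $T-1$ other vertices of $F$, then
\[
m-\mu^2\ \ge\ m(F)-T(N-T).
\]
\end{lemma}

\begin{proof}
Put $C=\sqrt{T(N-T)}$ and use the notation \eqref{eq:PQ}. We claim that
\begin{equation}\label{eq:claim}
-z_W^TA_Fz_W\le 2C\sqrt{PQ}.
\end{equation}
Given this, \eqref{eq:local} yields $d\ge m(F)-2C\sqrt{PQ}+PQ=m(F)-C^2+(\sqrt{PQ}-C)^2$, which proves the lemma.

Let $S$, $I_+$, $I_-$ be the sums of $w_uw_v$ over the edges of $F$ that are cross, inside $W_+$ and inside $W_-$. The left side of \eqref{eq:claim} is $2S-2I_+-2I_-$. If $PQ=0$, then all weights on one side vanish, $S=0$, and \eqref{eq:claim} holds. Let $PQ>0$. To remove the scale of each side, introduce the effective sizes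
\[
\alpha=X^2/P,\qquad\beta=Y^2/Q ,
\]
which satisfy $\alpha\le p:=|W_+|$ and $\beta\le q:=|W_-|$ by the Cauchy--Schwarz inequality; also $p+q=N$. Summing over all cross pairs gives $S\le XY=\sqrt{\alpha\beta}\sqrt{PQ}$. For the inner edges, sum over unordered non-adjacent pairs $\{u,v\}$ of distinct vertices in $W_+$ and use $2w_uw_v\le w_u^2+w_v^2$; each vertex lies in at most $T-1$ such pairs, so
\[
2I_+=X^2-P-\sum_{u\not\sim v}2w_uw_v\ \ge\ X^2-P-(T-1)P=(\alpha-T)P .
\]
The same computation on $W_-$ gives $2I_-\ge(\beta-T)Q$.

\emph{Case 1: $\min(\alpha,\beta)\le T$.} The bounds above are symmetric in the two sides, so let $\alpha\le T$. Dropping $I_\pm\ge0$, it suffices to show $\alpha\beta\le T(N-T)$. If $p\ge T$, then $\alpha\beta\le Tq=T(N-p)\le T(N-T)$. If $p<T$, then $\alpha\beta\le p(N-p)\le T(N-T)$, because $s(N-s)$ is increasing for $s\le N/2$ and $T\le N/2$.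

\emph{Case 2: $\alpha,\beta>T$.} Let $\alpha\ge\beta$. Since $I_++I_-\ge2\sqrt{I_+I_-}\ge\sqrt{(\alpha-T)(\beta-T)}\sqrt{PQ}$, it suffices to show
\[
\sqrt{\alpha\beta}-\sqrt{(\alpha-T)(\beta-T)}\ \le\ \sqrt{T\alpha}\ \le\ C .
\]
The second inequality holds because $\alpha\le p=N-q\le N-\beta<N-T$. The first is $\sqrt\alpha\,(\sqrt\beta-\sqrt T)\le\sqrt{(\alpha-T)(\beta-T)}$. Squaring and dividing by $\sqrt\beta-\sqrt T>0$ turns it into $\alpha(\sqrt\beta-\sqrt T)\le(\alpha-T)(\sqrt\beta+\sqrt T)$, and the right side minus the left side is $\sqrt T\,(2\alpha-\sqrt{T\beta}-T)$, which is positive because $\alpha\ge\beta>T$.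
\end{proof}

The hypothesis $T\le N/2$ cannot be dropped: for $F=G=K_{a,a}$ and $a<T\le2a$ the other hypothesis holds, the bound would be $a^2-T(2a-T)=(T-a)^2>0$, and yet $m-\mu^2=0$. For a clique, $T=1$, the lemma recovers the bound $\sigma_r\le r-1$ of Section~\ref{sec:clique}.

\begin{corollary}\label{cor:dense}
In the setting of Lemma~\ref{lem:setup}, if $t\le k-2$, then
\[
\sigma\ \le\ (t+1)(k-1)-e_F\ \le\ k+\binom t2 .
\]
\end{corollary}

\begin{proof}
Apply Lemma~\ref{lem:dense} with $N=k+t$ and $T=t+1$. Then $N-T=k-1\ge T$, so $T\le N/2$, and the other hypothesis is Lemma~\ref{lem:setup}(b). We get $d\ge y+e_F-(t+1)(k-1)$, which is the first inequality. By Lemma~\ref{lem:setup}(d),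
\[
(t+1)(k-1)-\varepsilon(t)=(tk-t+k-1)-\Bigl(tk-\frac t2-\frac{t^2}2-1\Bigr)=k+\frac{t(t-1)}2 .\qedhere
\]
\end{proof}

Gallai's bound thus works twice: it raises the excess and it lowers the overlap. With the tools above, the degree bound (c) alone would leave a gap in the middle range. For $k$ even and $t=k/2$ it gives $e\ge k(k-1)/4$, short of the threshold in Corollary~\ref{cor:many}, while the resulting bound $(t+1)(k-1)-(k-1)t/2=(k-1)(k+4)/4$ on $\sigma$ is worse than $k^2/4$.

\section{Proof of Theorem~\ref{thm:main}}\label{sec:finish}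

Proposition~\ref{prop:omega} settles the graphs that contain $K_k$, including all graphs with $k=2$, and finds the two equality families there. Proposition~\ref{prop:three} settles $k=3$ without a triangle. It remains to prove that \eqref{eq:main} is strict when $k\ge4$ and $G$ does not contain $K_k$. Fix $F$, $t$, $e_F$ and $\varepsilon(t)$ as in Lemma~\ref{lem:setup}. In each case we exhibit $\gamma<y$ with $\sigma\le\gamma$ and a lower bound on $e$ that makes $e(y-\gamma)>\gamma(\gamma-1)$, or we invoke Corollary~\ref{cor:many}.

\subsection*{The cases $k=4$ and $k=5$}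

Here it is enough to improve the count in Lemma~\ref{lem:quarter} by one edge, using the absence of $K_k$. As there, let $a=\chi(G[V_+])$ and $b=\chi(G[V_-])$, so $a+b\ge k$ and $e_{\mathrm{in}}\ge\binom a2+\binom b2$.

Let $k=4$, so $y=6$. We claim $e_{\mathrm{in}}\ge3$. Otherwise $\binom a2+\binom b2\le2$ forces $a,b\le2$, hence $a=b=2$, and there is exactly one inner edge $u_1u_2$ in $V_+$ and exactly one, $v_1v_2$, in $V_-$. If $u_i\not\sim v_j$ for some $i,j$, then $\{u_i,v_j\}$, $V_+\setminus\{u_i\}$, $V_-\setminus\{v_j\}$ are three independent sets covering $G$, which is impossible. So $u_1,u_2,v_1,v_2$ span $K_4$, which is excluded. Now \eqref{eq:inner} gives $\sigma\le6-3=3=:\gamma$, and $e\ge3t/2\ge3$ by Lemma~\ref{lem:setup}. Thus $e(y-\gamma)\ge9>6=\gamma(\gamma-1)$.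

Let $k=5$, so $y=10$. We claim $e_{\mathrm{in}}\ge5$. Otherwise $\binom a2+\binom b2\le4$ forces $a,b\le3$ and excludes $a=b=3$, so $\{a,b\}=\{2,3\}$. Then the $3$-chromatic side has exactly three edges, which contain an odd cycle and so form a triangle $u_1u_2u_3$, and the other side has exactly one edge $v_1v_2$. If $u_i\not\sim v_j$, use one color for $\{u_i,v_j\}$, two colors for the rest of the first side, which has a single edge, and one color for the rest of the second side, which has none. This $4$-coloring is impossible, so the five vertices span $K_5$, which is excluded. Hence $\sigma\le10-5=5=:\gamma$. Moreover $e\ge6$: for $t=2$ because $\varepsilon(2)=\frac12(2\cdot7-2)=6$, and for $t\ge3$ because $e\ge2t$. Thus $e(y-\gamma)\ge30>20=\gamma(\gamma-1)$.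

\subsection*{The case $k\ge6$, $t>k/2$}

A large critical subgraph has a large excess, and Corollary~\ref{cor:many} applies. If $t\ge k$, then $e\ge k(k-1)/2\ge k(k+2)/4$ by Lemma~\ref{lem:setup}(c), since $2k-2\ge k+2$. If $k/2<t\le k-1$, then $t\ge(k+1)/2$, and $t(2k-1-t)$ is increasing for $t\le k-\frac12$, so
\[
t(2k-1-t)\ge\frac{k+1}2\cdot\frac{3k-3}2=\frac{3(k^2-1)}4\ge\frac{k(k+2)}2+2 .
\]
The last step is $k^2-4k-11\ge0$, which holds at $k=6$ (value $1$) and hence for all $k\ge6$. Therefore $e\ge\varepsilon(t)\ge k(k+2)/4$.

\subsection*{The case $k\ge6$, $2\le t\le k/2$}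

Now $t\le k-2$, so Corollary~\ref{cor:dense} and Lemma~\ref{lem:setup} give
\[
\sigma\le\gamma:=k+\frac{t(t-1)}2,\qquad e\ge\varepsilon(t).
\]

Let $k\ge8$. From $2\le t\le k/2$ we obtain
\begin{align*}
\gamma&\le k+\frac k4(t-1)=\frac{k(t+3)}4,\\
\varepsilon(t)&\ge\frac12\Bigl(t\Bigl(\frac{3k}2-1\Bigr)-2\Bigr)=\frac{t(3k-2)-4}4\ge\frac{t(3k-4)}4,\\
y-\gamma&\ge\frac{k(k-3)}2-\frac{k(k-2)}8=\frac{k(3k-10)}8>0,\\
(t+3)^2&=t^2+6t+9\le t\Bigl(\frac k2+6+\frac92\Bigr)=\frac{t(k+21)}2 .
\end{align*}
Also $(3k-4)(3k-10)-k(k+21)=8k^2-63k+40=k(8k-63)+40>0$ for $k\ge8$. Hence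
\[
e(y-\gamma)\ge\frac{tk(3k-4)(3k-10)}{32}\ge\frac{tk^2(k+21)}{32}\ge\frac{k^2(t+3)^2}{16}\ge\gamma^2>\gamma(\gamma-1).
\]

For $k\in\{6,7\}$ we have $t\in\{2,3\}$, and we evaluate directly.
\[
\begin{array}{cc|ccc|cc}
k&t&y&\varepsilon(t)&\gamma&\varepsilon(t)\,(y-\gamma)&\gamma(\gamma-1)\\\hline
7&2&21&10&8&130&56\\
7&3&21&14&10&154&90\\
6&2&15&8&7&64&42\\
6&3&15&11&9&66&72
\end{array}
\]
The first three rows satisfy the criterion strictly. In the last row, $k=6$ and $t=3$, it fails by a small margin. If $e\ge12=k(k+2)/4$, Corollary~\ref{cor:many} applies. Otherwise $11=\varepsilon(3)\le e_F\le e\le11$, so $m=m(F)$: all edges of $G$ lie in $F$, and $-\mu$ is the least eigenvalue of $A_F$, which we can bound directly. Write $A_F=J-I-\bar A$, where $\bar A$ is the adjacency matrix of the complement of $F$. By Lemma~\ref{lem:setup}(b) the complement has maximum degree at most $3$, so $2x_ux_v\le x_u^2+x_v^2$ gives $x^T\bar Ax\le3$ for every unit vector $x$. Since $x^TJx\ge0$, we get $x^TA_Fx\ge-4$ and $\mu\le4$. Then $\sigma=\mu^2-e\le5$, and with $5$ in the role of $\gamma$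 the criterion reads $11\cdot10>5\cdot4$.

In every case with $k\ge4$ and no $K_k$, inequality \eqref{eq:main} is strict. This completes the proof of Theorem~\ref{thm:main}. \qed

\begin{thebibliography}{9}

\bibitem{Gallai}
T. Gallai, \emph{Kritische Graphen II}, Magyar Tud. Akad. Mat. Kutat\'o Int. K\"ozl. 8 (1963) 373--395.

\bibitem{KY}
Kostochka and Yancey, J. Combin. Theory Ser. B 109 (2014) 73--101.

\bibitem{TE}
Quanyu Tang and Clive Elphick, \emph{Proof of a conjectured spectral upper bound on the chromatic number of a graph}, arXiv:2511.07712 (2025).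

\end{thebibliography}
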